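\title{Finite push-forwards of $p$-adic measures without a Thom stratification}

\begin{abstract}
For a morphism $\phi\colon X\to Y$ of smooth varieties in characteristic zero we compare two conditions. The first, $\mathcal M$-finiteness, asks that over every $p$-adic field the push-forwards of smooth compactly supported measures have a finite-dimensional space of germs at each point of the target. The second asks for an algebraic stratification of $\phi$ satisfying Thom's Condition $A_\phi$. We show that the two conditions are not equivalent: the morphism $\mathbb A^7\to\mathbb A^3$ given by $\bigl(x_1s^2+x_2t^2+(a+bz)st,\ a,\ b\bigr)$ is $\mathcal M$-finite and has no such stratification. It belongs to a family of $\mathcal M$-finite morphisms for which we compute the dimensions of all spaces of germs. The construction rests on the fact that $st$ is integral over the ideal $(s^2,t^2)$ but does not lie in it.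
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Push-forwards of smooth measures}
A \emph{$p$-adic field} is a non-archimedean local field $F$ of characteristic $0$. We write $\mathfrak o$ for its ring of integers, $\varpi$ for a uniformizer, $q$ for the cardinality of the residue field, $v$ for the valuation and $|\cdot|=q^{-v(\cdot)}$ for the normalized absolute value. Haar measure on $F$ gives $\mathfrak o$ mass $1$, and $F^n$ carries the product measure.

If $X$ is a smooth variety over $F$, then $X(F)$ is an $F$-analytic manifold. On such a manifold $M$ the compact open sets form a basis of the topology, and $C_c^\infty(M)$ denotes the space of locally constant compactly supported functions $M\to\mathbb C$. A complex measure on $M$ is \emph{smooth} if in every chart it has a locally constant density with respect to Haar measure; it suffices to test one atlas, because the absolute value of the Jacobian of a change of charts is locally constant. We write $\mathcal M_c(M)$ for the space of smooth compactly supported measures.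

Let $\phi\colon X\to Y$ be a morphism of smooth varieties over $F$, and let $\phi_*\mathcal M_c(X(F))$ be the space of measures $\phi_*\mu$ on $Y(F)$ with $\mu\in\mathcal M_c(X(F))$. It is a module over $C_c^\infty(Y(F))$, since $\theta\cdot\phi_*\mu=\phi_*\bigl((\theta\circ\phi)\mu\bigr)$, and each of its elements is fixed by the indicator function of a compact open set containing its support. It can therefore be regarded as a sheaf on $Y(F)$ (which is not defined as the direct image of a sheaf on $X$). Its stalk $\phi_*\mathcal M_c(X(F))_y$ at $y\in Y(F)$ is the space of germs at $y$ of the measures $\phi_*\mu$, two measures having the same germ if they agree on a neighborhood of $y$. We use the same notation for analytic maps of $F$-analytic manifolds.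

\begin{definition}\label{def:finite}
Let $K$ be a finitely generated field of characteristic $0$. A morphism $\phi\colon X\to Y$ of smooth varieties over $K$ is \emph{$\mathcal M$-finite} if for every embedding of $K$ into a $p$-adic field $F$ and every $y\in Y(F)$ the stalk $\phi_*\mathcal M_c(X(F))_y$ is finite-dimensional.
\end{definition}

Where $\phi$ is a submersion, push-forwards are smooth, and a smooth measure has only one germ up to a scalar. Near a critical value the density of $\phi_*\mu$ can be singular, and $\mathcal M$-finiteness says that finitely many shapes of singularity describe all $\mu$.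

\subsection{Thom's condition}
Let $L$ be a field of characteristic $0$ and $\phi\colon X\to Y$ a morphism of smooth varieties over $L$. A \emph{stratification} of $\phi$ consists of finite partitions of $X$ and of $Y$ into smooth, connected, locally closed subvarieties defined over $L$, the \emph{strata}, such that the closure of each stratum is a union of strata and such that, for each stratum $S\subseteq X$, the set $\phi(S)$ is a stratum of $Y$ and $\phi|_S\colon S\to\phi(S)$ is smooth. For a stratum $T\subseteq X$ the kernels $\ker d(\phi|_T)_x\subseteq T_xX$, $x\in T$, are the tangent spaces to the fibers of $\phi|_T$. They all have dimension $k_T=\dim T-\dim\phi(T)$, and so define a regular section $\gamma_T\colon T\to\mathrm{Gr}_{k_T}(TX)$ of the Grassmann bundle of $k_T$-planes in the tangent bundle of $X$.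

\begin{definition}[{cf.\ \cite[\S 5]{Hir}}]\label{def:thom}
The stratification satisfies \emph{Thom's Condition $A_\phi$} if for every pair of strata $S\ne T$ with $S\subseteq\overline T$ and every point $(x,\tau)$ of the Zariski closure of $\gamma_T(T)$ in $\mathrm{Gr}_{k_T}(TX)$ with $x\in S$, one has $\ker d(\phi|_S)_x\subseteq\tau$. We then call it a \emph{Thom stratification} of $\phi$.
\end{definition}

Given an embedding $L\hookrightarrow\mathbb C$, the pairs $(x,\tau)$ are the limits, in the classical topology, of pairs $(x_i,\ker d(\phi|_T)_{x_i})$ with $x_i\in T(\mathbb C)$, because the classical closure of the constructible set $\gamma_T(T)(\mathbb C)$ equals its Zariski closure. So the condition says that the fibers of $\phi$ in the smaller stratum are tangent to every limit of tangent spaces of fibers in the larger one.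

\subsection{The question and the answer}
The following question comes from \cite{AAC}.

\begin{quote}
\textbf{Question.} Let $\phi$ be a morphism of smooth varieties over a finitely generated field of characteristic $0$. Is $\phi$ $\mathcal M$-finite if and only if it has a Thom stratification?
\end{quote}

In the simplest examples, collected in Section~\ref{sec:examples}, the two conditions hold together or fail together. The answer is nevertheless negative.

\begin{theorem}\label{thm:main}
Let $X=\mathbb A^7$ with coordinates $(x_1,x_2,s,t,z,a,b)$, and let $\varphi\colon X\to\mathbb A^3$ be the morphism over $\mathbb Q$ given by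
\[
\varphi=(f,a,b),\qquad f=x_1s^2+x_2t^2+(a+bz)\,st .
\]
\begin{enumerate}
\item The morphism $\varphi$ is $\mathcal M$-finite. For every $p$-adic field $F$, all stalks have dimension at most $[F^\times:F^{\times2}]+1$.
\item The morphism $\varphi$ has no Thom stratification, over $\mathbb Q$ or over any extension field. The same holds for $\varphi|_{X'}$, where $X'\subseteq X$ is any open subset meeting the line $\ell=\{x_1=x_2=s=t=a=b=0\}$.
\end{enumerate}
\end{theorem}

The restrictions $\varphi|_{X'}$ are $\mathcal M$-finite as well, since extension by zero embeds $\mathcal M_c(X'(F))$ in $\mathcal M_c(X(F))$. Thus $\mathcal M$-finiteness does not imply the existence of a Thom stratification. We do not settle the opposite implication, and nothing below depends on it.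

The proof of the first part does not use the shape of the coefficient $a+bz$, and this leads to a family. Let $K$ be a finitely generated field of characteristic $0$, let $Z$ and $B$ be smooth varieties over $K$, and let $w$ be a regular function on $Z\times B$. Put
\begin{equation}\label{eq:family}
\begin{gathered}
\varphi_w\colon\mathbb A^4\times Z\times B\to\mathbb A^1\times B,\\
(x_1,x_2,s,t,z,\beta)\mapsto\bigl(x_1s^2+x_2t^2+w(z,\beta)\,st,\ \beta\bigr).
\end{gathered}
\end{equation}
At a point $(z,\beta)$, let $d_Zw$ denote the differential at $z$ of the function $w(\cdot,\beta)$, a linear form on $T_zZ$.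

\begin{theorem}\label{thm:family}
\begin{enumerate}
\item For every $w$, the morphism $\varphi_w$ is $\mathcal M$-finite. If $K\hookrightarrow F$ and $Z(F)\ne\emptyset$, the stalk at $(u,\beta_0)\in F\times B(F)$ has dimension exactly $1$ if $u\ne0$, and exactly $[F^\times:F^{\times2}]+1=4/|2|+1$ if $u=0$. If $Z(F)=\emptyset$, the stalk is $0$.
\item Let $\dim Z=1$. Suppose there are an irreducible closed subvariety $W\subseteq(Z\times B)_{\bar K}$ and a point $\beta_*\in B(\bar K)$ such that $w|_W=0$, the form $d_Zw$ is not identically $0$ on $W$, and $W\cap(Z\times\{\beta_*\})$ contains a curve. Then $\varphi_w$ has no Thom stratification.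
\end{enumerate}
\end{theorem}

The dimension at $u=0$ is $5$ when the residue characteristic is odd and $9$ for $F=\mathbb Q_2$. Take $Z=\mathbb A^1$, $B=\mathbb A^m$ with $m\ge2$ and first two coordinates $a,b$, and $w=a+bz$. The hypotheses of part (2) hold for $\beta_*=0$ and the hypersurface $W=\{a+bz=0\}\cong\mathbb A^m$: the form $d_Zw=b\,dz$ is not identically $0$ on $W$, and $W$ contains $Z\times\{0\}$. This gives counterexamples $\mathbb A^{5+m}\to\mathbb A^{1+m}$ for every target dimension at least $3$. The morphism of Theorem~\ref{thm:main} is the case $m=2$, and the bound stated there is attained at every point of the plane $u=0$.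

Section~\ref{sec:mechanism} explains how $\varphi$ is built. Section~\ref{sec:stalks} proves part (1) of both theorems and Section~\ref{sec:thom} proves part (2); these two sections are independent of each other.

\section{Examples in which the two conditions agree}\label{sec:examples}

We start with three lemmas, one on measures and two on strata, which serve both for the examples and for the proofs.

\begin{lemma}\label{lem:submersion}
Let $g\colon M\to M'$ be an analytic map of $F$-analytic manifolds, and let $\mu\in\mathcal M_c(M)$. If $g$ is a submersion at every point of the support of $\mu$, then $g_*\mu$ is smooth.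
\end{lemma}

\begin{proof}
By the implicit function theorem, each point of the support has a compact open neighborhood on which $g$ is, in suitable charts, the projection $P\times Q\to P$ from a product of balls. Finitely many such neighborhoods cover the support, so $\mu$ is a finite sum of smooth measures, each supported in one of them. The push-forward of $h(y,y')\,dy\,dy'$ to $P$ has density $\int_Qh(y,y')\,dy'$, and this is locally constant because $h$ is locally constant on a compact set, hence invariant under small translations.
\end{proof}

When we discuss a stratification over $L$, points are $\bar L$-points and the topology is the Zariski topology over $\bar L$. A stratum $T$ may become disconnected over $\bar L$. It remains smooth and locally closed, its closure is still a union of strata, and the kernels $\ker d(\phi|_T)_x$ still have the constant dimension $k_T$. In particular, a stratum that meets $\overline T$ is contained in $\overline T$.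

\begin{lemma}\label{lem:dense}
Let $V\subseteq X_{\bar L}$ be irreducible and locally closed. In any stratification there is a stratum $S$ such that $S\cap V$ is open and dense in $V$.
\end{lemma}

\begin{proof}
The irreducible set $V$ is the finite union of the sets $S\cap V$, so one of them is dense. A locally closed set is open in its closure.
\end{proof}

The next lemma is the obstruction that we shall use: in a Thom stratification, a stratum on which $\phi$ has finite fibers cannot have a contracted curve in its closure.

\begin{lemma}\label{lem:curve}
Let $T$ be a stratum of a Thom stratification of $\phi$, and let $C\subseteq\overline T$ be an irreducible locally closed curve over $\bar L$ on which $\phi$ is constant. Then $k_T\ge1$.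
\end{lemma}

\begin{proof}
Let $S$ be a stratum with $S\cap C$ open and dense in $C$, and let $x\in S\cap C$ be a smooth point of $C$. A neighborhood of $x$ in $C$ lies in $S$, so the line $T_xC$ lies in $T_xS$, and $d\phi_x$ kills it. Hence $k_S\ge1$, and we are done if $S=T$. Otherwise $S\subseteq\overline T$, because $x\in\overline T$. The projection $\mathrm{Gr}_{k_T}(TX)\to X$ is proper, so the image of $\overline{\gamma_T(T)}$ is a closed set containing $T$, and it contains $x$. Thus there is a point $(x,\tau)\in\overline{\gamma_T(T)}$, and Condition $A_\phi$ gives $k_T=\dim\tau\ge k_S\ge1$.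
\end{proof}

\begin{example}[Smooth morphisms]\label{ex:smooth}
Let $\phi\colon X\to Y$ be smooth and surjective with $X$ and $Y$ connected. By Lemma~\ref{lem:submersion} all stalks have dimension at most $1$. The partitions $\{X\}$ and $\{Y\}$ form a stratification, and Condition $A_\phi$ is vacuous.
\end{example}

\begin{example}[A node]\label{ex:node}
Let $\phi\colon\mathbb A^2\to\mathbb A^1$, $\phi(\sigma,\tau)=\sigma\tau$, a submersion outside the origin. For fixed $\sigma\ne0$ the substitution $u=\sigma\tau$ carries $\mathbf 1_{\mathfrak o}(\tau)\,d\tau$ to $|\sigma|^{-1}\mathbf 1_{|u|\le|\sigma|}\,du$. So $\phi_*(\mathbf 1_{\mathfrak o^2}\,d\sigma\,d\tau)$ has, at $0<|u|\le1$, the density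
\begin{equation}\label{eq:node}
\int_{|u|\le|\sigma|\le1}\frac{d\sigma}{|\sigma|}=(1-q^{-1})\,(v(u)+1),
\end{equation}
each of the $v(u)+1$ shells $|\sigma|=q^{-j}$ contributing $1-q^{-1}$. Every $h\in C_c^\infty(F^2)$ is $h(0)\mathbf 1_{\mathfrak o^2}$ plus a function vanishing near the origin, so the stalk at $0$ lies in the span of $du$ and $v(u)\,du$, and $\phi$ is $\mathcal M$-finite. It also has a Thom stratification: take $\{0\}$ and $\mathbb A^1\setminus\{0\}$ in the target, and $\{\sigma\tau\ne0\}$, the two punctured axes and the origin in the source. The kernel of $\tau\,d\sigma+\sigma\,d\tau$ depends regularly on $(\sigma,\tau)\neq(0,0)$ and is the tangent line of the axis at a point of a punctured axis, while at the origin there is nothing to check because $k=0$.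
\end{example}

\begin{example}[A chart of the blow-up of the plane]\label{ex:blowup}
Let $\pi\colon\mathbb A^2\to\mathbb A^2$, $\pi(z,b)=(-bz,b)$, with coordinates $(a,b)$ on the target. It contracts the line $b=0$ to the origin and is an isomorphism over $b\ne0$. For $\eta\in C_c^\infty(F)$ the push-forward of $\eta(z)\mathbf 1_{\mathfrak o}(b)\,dz\,db$ has density $\eta(-a/b)\,|b|^{-1}$ on $0<|b|\le1$. Every neighborhood of the origin contains points $(-bz,b)$, $b\neq0$, with any prescribed $z$, so the germ at the origin determines $\eta$. The stalk contains a copy of $C_c^\infty(F)$, and $\pi$ is not $\mathcal M$-finite. Nor is there a Thom stratification: the dense stratum $U$ has dense image, so $k_U=2-2=0$, and the contracted line lies in $\overline U$, against Lemma~\ref{lem:curve}.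
\end{example}

In Example~\ref{ex:blowup} both conditions fail for one reason. The fiber dimension jumps up at the origin, the positive-dimensional fiber records the directions of approach to the origin, and a measure on that fiber can be read off from the germ of the push-forward. One may guess that a Thom stratification fails to exist only because of a jump of this kind, that measures always detect such a jump, and hence that the answer to the Question is positive.

\section{How the blow-up is hidden}\label{sec:mechanism}

The morphism $\varphi$ of Theorem~\ref{thm:main} contains the map $\pi$ of Example~\ref{ex:blowup} in a place where tangent spaces see it and measures do not.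

Regard $f$ as a binary quadratic form in $(s,t)$ with coefficients $(x_1,\,a+bz,\,x_2)$. For fixed $(a,b)$ we have a family of forms parametrized by $(x_1,x_2,z)$. If $b\ne0$, this is the family of all binary quadratic forms, and the zero form occurs once, at $z=-a/b$. If $a=b=0$, the zero form occurs for every $z$. The points at which both the form and the vector $(s,t)$ vanish make up the surface
\[
\{x_1=x_2=s=t=0,\ a+bz=0\},
\]
with coordinates $(z,b)$. On it $\varphi$ is the map $(z,b)\mapsto(0,-bz,b)$, a copy of $\pi$, and the contracted line is $\ell$. Section~\ref{sec:thom} shows that a Thom stratification must have $k_T=0$ for the stratum $T$ that is dense in this surface, and Lemma~\ref{lem:curve} then gives a contradiction as in Example~\ref{ex:blowup}.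

The following computation shows why measures do not notice the surface.

\begin{example}\label{ex:lattice}
We push forward the Haar measure of $\mathfrak o^7$ under $\varphi$. Fix $(s,t,z,a,b)\in\mathfrak o^5$ with $(s,t)\ne(0,0)$, and let $j=\min(v(s),v(t))$; say $j=v(s)$, the other case being symmetric. As $x_1$ runs through $\mathfrak o$, the term $x_1s^2$ is equidistributed in $\varpi^{2j}\mathfrak o$. The terms $x_2t^2$ and $(a+bz)st$ lie in $\varpi^{2j}\mathfrak o$ and only translate this group. So $f$ carries $dx_1\,dx_2$ on $\mathfrak o^2$ to $q^{2j}\mathbf 1_{\varpi^{2j}\mathfrak o}\,du$, whatever $z,a,b$ are. The set of $(s,t)$ with a given $j\ge0$ has measure $q^{-2j}(1-q^{-2})$. Summing over the $j$ with $2j\le v(u)$, we find that the push-forward is $\rho(u)\,du\,da\,db$ on $\mathfrak o^3$, where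
\[
\rho(u)=(1-q^{-2})\bigl(\lfloor v(u)/2\rfloor+1\bigr).
\]
The term $(a+bz)st$ has left no trace. Moreover $\lfloor v/2\rfloor$ equals $v/2$ or $v/2-1/2$ according to the parity of $v$, so $\rho$ is a multiple of $v$ plus a function on $F^\times/F^{\times2}$. Section~\ref{sec:stalks} shows that all germs at $u=0$ have this form.
\end{example}

The example uses the inequality $|st|\le\max(|s^2|,|t^2|)$. It is the analytic form of an algebraic fact. An element $r$ of a ring is \emph{integral over an ideal} $I$ if $r^n+c_1r^{n-1}+\dots+c_n=0$ for some $n$ and some $c_i\in I^i$, and $r=st$ satisfies $r^2-s^2t^2=0$ with $s^2t^2\in I^2$ for $I=(s^2,t^2)$. On the other hand $st\notin I$, since the forms of degree $2$ in $I$ are spanned by $s^2$ and $t^2$. So one can write $st=(t/s)\,s^2$ or $st=(s/t)\,t^2$ with a bounded coefficient, choosing the formula according to which of $|s|,|t|$ is larger, but one cannot write $st$ as a combination of $s^2$ and $t^2$ with regular coefficients. The first fact gives $\mathcal M$-finiteness and the second excludes Thom stratifications.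

\section{The stalks}\label{sec:stalks}

We prove Theorem~\ref{thm:family}(1). Fix an embedding $K\hookrightarrow F$ and a point $\beta_0\in B(F)$. If $Z(F)=\emptyset$, the source of $\varphi_w$ has no $F$-points and all stalks vanish, so we assume $Z(F)\ne\emptyset$. The manifold $Z(F)$ is a disjoint union of compact open charts, and Haar measure on each of them defines a nowhere vanishing positive smooth measure $dz$. Put
\[
M=F^4\times Z(F),\qquad dm=dx_1\,dx_2\,ds\,dt\,dz,\qquad w_0=w(\cdot,\beta_0),
\]
\[
g\colon M\to F,\qquad g=x_1s^2+x_2t^2+w_0(z)\,st .
\]
The elements of $\mathcal M_c(M)$ are the measures $h_0\,dm$ with $h_0\in C_c^\infty(M)$.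

We use one elementary fact about a product $M_1\times M_2$ of manifolds: every $h\in C_c^\infty(M_1\times M_2)$ is a finite sum of products $h'(m_1)h''(m_2)$ with $h'\in C_c^\infty(M_1)$ and $h''\in C_c^\infty(M_2)$. To see this, cover the support by finitely many compact open boxes on which $h$ is constant, and refine their sides to partitions. It follows that every $h_0\in C_c^\infty(M)$ is invariant under translation of $(x_1,x_2,s,t)$ by $(\varpi^n\mathfrak o)^4$ for some $n$.

\subsection{Removing the parameter}
A germ at $(u,\beta_0)$ involves the whole family of functions $x_1s^2+x_2t^2+w(z,\beta)st$ for $\beta$ near $\beta_0$, and this family may degenerate at $\beta_0$. The next lemma, which extends Example~\ref{ex:lattice} to arbitrary test functions, shows that the push-forwards do not vary with $\beta$.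

\begin{lemma}[Absorption]\label{lem:absorb}
Let $h_0\in C_c^\infty(M)$ be invariant under translation of $x_1$ and of $x_2$ by $\varpi^n\mathfrak o$. Let $\delta\colon Z(F)\to F$ be continuous, with $|\delta|\le q^{-n}$ on the projection $\Omega$ of $\operatorname{supp}h_0$ to $Z(F)$. Then
\[
\bigl(g+\delta(z)\,st\bigr)_*(h_0\,dm)=g_*(h_0\,dm).
\]
\end{lemma}

\begin{proof}
Let $\theta\in C_c^\infty(F)$. Fix $z\in\Omega$ and $(s,t)\ne(0,0)$; we claim that
\[
\int\theta\bigl(g+\delta(z)st\bigr)\,h_0\,dx_1\,dx_2=\int\theta(g)\,h_0\,dx_1\,dx_2 .
\]
If $|s|\ge|t|$, substitute $x_1\mapsto x_1-\delta(z)t/s$ on the left. This translation preserves $dx_1$. It preserves $h_0$, because $|\delta(z)t/s|\le q^{-n}$. It replaces $x_1s^2$ by $x_1s^2-\delta(z)st$, so it turns $g+\delta(z)st$ into $g$. If $|s|<|t|$, substitute $x_2\mapsto x_2-\delta(z)s/t$: now $|\delta(z)s/t|\le q^{-n}$, and $x_2t^2$ becomes $x_2t^2-\delta(z)st$. Both sides of the claim vanish for $z\notin\Omega$, and the set $s=t=0$ has measure zero. Integrating over $(s,t,z)$ finishes the proof.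
\end{proof}

The substitution does not extend continuously to $s=t=0$ when $\delta(z)\ne0$: it shifts $x_1$ by $0$ along $t=0$ and by $-\delta(z)$ along $t=s$. This is harmless because the shift is small and a smooth function on a $p$-adic manifold is exactly invariant under small translations.

Fix a compact open chart $V_0$ of $B(F)$ around $\beta_0$, with Haar measure $d\beta$.

\begin{proposition}\label{prop:reduction}
For every $u\in F$, the map $\nu\mapsto\nu\otimes d\beta$ induces an isomorphism from the stalk of $g_*\mathcal M_c(M)$ at $u$ onto the stalk of $\varphi_{w*}\mathcal M_c(M\times B(F))$ at $(u,\beta_0)$.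
\end{proposition}

\begin{proof}
Let $\mu\in\mathcal M_c(M\times B(F))$. Multiplying $\mu$ by $\mathbf 1_{V_0}(\beta)$ does not change the germ of $\varphi_{w*}\mu$ at $(u,\beta_0)$, so we may assume that $\mu=h\,dm\,d\beta$ with $h\in C_c^\infty(M\times V_0)$. Put $h_0=h(\cdot,\beta_0)$, and choose $n$ and $\Omega$ for $h_0$ as in Lemma~\ref{lem:absorb}. Writing $h$ as a finite sum of products, we find a neighborhood $V\subseteq V_0$ of $\beta_0$ with $h(\cdot,\beta)=h_0$ for $\beta\in V$. Let $\delta_\beta(z)=w(z,\beta)-w_0(z)$. The set of $(z,\beta)$ with $|\delta_\beta(z)|\le q^{-n}$ is open and contains $\Omega\times\{\beta_0\}$, and $\Omega$ is compact, so after shrinking $V$ we have $|\delta_\beta|\le q^{-n}$ on $\Omega$ for all $\beta\in V$. For $\theta\in C_c^\infty(F\times V)$, Lemma~\ref{lem:absorb} gives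
\[
\int\theta\,d(\varphi_{w*}\mu)=\int_V\int_M\theta(g+\delta_\beta st,\beta)\,h_0\,dm\,d\beta=\int_V\int_M\theta(g,\beta)\,h_0\,dm\,d\beta ,
\]
that is, $\varphi_{w*}\mu=g_*(h_0\,dm)\otimes d\beta$ on $F\times V$. So every germ in the stalk of $\varphi_w$ has the form $g_*(h_0\,dm)\otimes d\beta$. Conversely, every $h_0\in C_c^\infty(M)$ arises, from $h=h_0(m)\mathbf 1_{V_0}(\beta)$. Finally, if $\nu\otimes d\beta$ vanishes on a product of compact open neighborhoods of $u$ and $\beta_0$, then $\nu$ vanishes on the first factor, so the map is injective on germs.
\end{proof}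

It remains to study the single function $g$. It is homogeneous of degree $2$ in $(s,t)$, so the group of squares enters.

\subsection{Squares and the space $\mathcal E$}

\begin{lemma}\label{lem:squares}
Squaring is a homeomorphism from $A=1+2\varpi\mathfrak o$ onto $1+4\varpi\mathfrak o$. The subgroup $F^{\times2}$ is open in $F^\times$, of index $4/|2|$.
\end{lemma}

\begin{proof}
We have $(1+2\varpi y)^2=1+4\varpi(y+\varpi y^2)$. The map $y\mapsto y+\varpi y^2$ is an isometry of $\mathfrak o$, because the difference of its values at $y,y'$ is $(y-y')(1+\varpi(y+y'))$, and it is onto, because $y\mapsto c-\varpi y^2$ is a contraction of $\mathfrak o$ for each $c\in\mathfrak o$. This proves the first claim, and $F^{\times2}\supseteq A^2=1+4\varpi\mathfrak o$ is open. Comparing volumes, $[A:A^2]=|2|^{-1}$. Squaring identifies $\mathfrak o^\times/\{\pm1\}$ with $\mathfrak o^{\times2}$, and $-1\notin A$, so $[\mathfrak o^{\times2}:A^2]=[\mathfrak o^\times:\pm A]=\frac12[\mathfrak o^\times:A]$. Dividing $[\mathfrak o^\times:A^2]=[\mathfrak o^\times:A]\,|2|^{-1}$ by this number gives $[\mathfrak o^\times:\mathfrak o^{\times2}]=2/|2|$. The factor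 $\varpi^{\mathbb Z}$ of $F^\times=\varpi^{\mathbb Z}\times\mathfrak o^\times$ doubles the index.
\end{proof}

The index is finite because $2\ne0$ in $F$. Let $G=F^\times/F^{\times2}$, and let $\mathcal E$ be the space of germs at $0$ of the measures
\[
\bigl(\psi(u)+c\,v(u)\bigr)\,du,\qquad\psi\colon G\to\mathbb C,\quad c\in\mathbb C,
\]
where $\psi$ is viewed as a locally constant function on $F^\times$. It contains $\mathbb C\,du$. If such a germ vanishes, then $c=0$ because $v$ is unbounded near $0$ and $\psi$ is bounded, and $\psi=0$ because every square class meets every neighborhood of $0$. Hence $\dim\mathcal E=|G|+1=4/|2|+1$.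

\subsection{The upper bound}
Since $\partial g/\partial x_1=s^2$ and $\partial g/\partial x_2=t^2$, the function $g$ is a submersion wherever $(s,t)\ne(0,0)$. By Lemma~\ref{lem:submersion},
\begin{equation}\label{eq:smooth}
g_*(h\,dm)\text{ is smooth if }h\in C_c^\infty(M)\text{ has support in }\{(s,t)\ne(0,0)\}.
\end{equation}
Moreover, for every $h\in C_c^\infty(M)$ the measure $g_*(h\,dm)$ is smooth on $F^\times$: if $C\subseteq F^\times$ is compact open, then $\mathbf 1_C\,g_*(h\,dm)=g_*(\mathbf 1_{g^{-1}(C)}h\,dm)$, and \eqref{eq:smooth} applies because $g$ vanishes where $s=t=0$.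

\begin{proposition}\label{prop:upper}
The stalk of $g_*\mathcal M_c(M)$ at $u\ne0$ is $\mathbb C\,du$. The stalk at $0$ is contained in $\mathcal E$.
\end{proposition}

\begin{proof}
Let $u\ne0$. The stalk is contained in $\mathbb C\,du$ by smoothness on $F^\times$. It is not zero: take $z_0\in Z(F)$ and let $h_0$ be the indicator function of a compact open neighborhood of the point $(x_1,x_2,s,t,z)=(u,0,1,0,z_0)$, at which $g=u$. The preimage of any neighborhood of $u$ meets $\operatorname{supp}h_0$ in a set with nonempty interior, so $g_*(h_0\,dm)$ gives positive mass to every neighborhood of $u$.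

Now let $u=0$ and $h_0\in C_c^\infty(M)$. By \eqref{eq:smooth} only the behavior of $h_0$ near $s=t=0$ matters, and there $h_0$ does not depend on $(s,t)$. Indeed, let $h_0$ be invariant under translation of $(s,t)$ by $D=(\varpi^n\mathfrak o)^2$, and put $\eta(x_1,x_2,z)=h_0(x_1,x_2,0,0,z)$. Then $h_0-\eta\mathbf 1_D(s,t)$ vanishes for $(s,t)\in D$, so its push-forward is smooth and has germ in $\mathbb C\,du$. It remains to treat $\nu=g_*(\eta\mathbf 1_D\,dm)$.

On $F^\times$ we have $\nu=\rho(u)\,du$ with $\rho$ locally constant. There is no mass at $0$: for fixed $z$ and $(s,t)\ne(0,0)$ the equation $g=0$ defines an affine line in the $(x_1,x_2)$-plane, so $g^{-1}(0)$ has measure zero. Thus $\nu=\rho\,du$ on $F$.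

To control $\rho$ near $0$ we compare $D$ with its dilates. Let $\alpha\in\mathfrak o\setminus\{0\}$. The scaling $(s,t)\mapsto(\alpha s,\alpha t)$ multiplies $g$ by $\alpha^2$ and $ds\,dt$ by $|\alpha|^2$. For $\theta\in C_c^\infty(F)$ this gives
\[
\int\theta(g)\,\eta\mathbf 1_{\alpha D}\,dm=|\alpha|^2\int\theta(\alpha^2u)\,\rho(u)\,du=\int\theta(u)\,\rho(\alpha^{-2}u)\,du .
\]
The factor $|\alpha|^2$ cancels because the number of variables $s,t$ equals the degree of $g$ in them. Therefore $\rho(u)-\rho(\alpha^{-2}u)$ is the density on $F^\times$ of $g_*\bigl(\eta(\mathbf 1_D-\mathbf 1_{\alpha D})\,dm\bigr)$, and this measure is smooth on all of $F$ by \eqref{eq:smooth}. For $\alpha\in\mathfrak o^\times$ we have $\alpha D=D$, so $\rho$ is invariant under $\mathfrak o^{\times2}$. For $\alpha=\varpi$, the smooth density is constant near $0$, so there are $c\in\mathbb C$ and $r>0$ with $\rho(u)-\rho(\varpi^{-2}u)=c$ for $0<|u|\le r$.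

Put $\tilde\rho=\rho-\frac c2v$. It is invariant under $\mathfrak o^{\times2}$, and $\tilde\rho(u)=\tilde\rho(\varpi^{-2}u)$ for $0<|u|\le r$. Let $u,u'$ lie in the same square class, with $0<|u'|\le|u|\le r$. Then $u'=\epsilon^2\varpi^{2j}u$ with $\epsilon\in\mathfrak o^\times$ and $j\ge0$, and $\tilde\rho(u')=\tilde\rho(\varpi^{2j}u)=\tilde\rho(\varpi^{2j-2}u)=\dots=\tilde\rho(u)$, each step being applied at a point of absolute value at most $r$. So $\tilde\rho$ agrees near $0$ with a function on $G$, and the germ of $\nu$ lies in $\mathcal E$.
\end{proof}

In Example~\ref{ex:lattice} the constant $c$ is $1-q^{-2}$. Propositions~\ref{prop:reduction} and~\ref{prop:upper} show that $\varphi_w$ is $\mathcal M$-finite and, for $Z=\mathbb A^1$, $B=\mathbb A^2$, $w=a+bz$, prove Theorem~\ref{thm:main}(1).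

\subsection{The lower bound}
To fill $\mathcal E$ we concentrate the test function near a nondegenerate quadratic form of the family. Since $x_1$ and $x_2$ are free, every diagonal form occurs up to a linear change of $(s,t)$.

\begin{lemma}\label{lem:diagonal}
Let $\lambda,\kappa\in F^\times$, let $Q(s,t)=\lambda s^2+\kappa t^2$, and let $\Lambda\subset F^2$ be a lattice. Then $Q_*(\mathbf 1_\Lambda\,ds\,dt)\in g_*\mathcal M_c(M)$.
\end{lemma}

\begin{proof}
For $x_1\ne0$, completing the square gives
\[
g=x_1\Bigl(s+\frac{w_0(z)}{2x_1}\,t\Bigr)^2+\Bigl(x_2-\frac{w_0(z)^2}{4x_1}\Bigr)t^2 .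
\]
Fix $z_0\in Z(F)$. At the point $(x_1,x_2,z)=\bigl(\lambda,\ \kappa+w_0(z_0)^2/4\lambda,\ z_0\bigr)$ the two coefficients are $\lambda$ and $\kappa$. On a compact open neighborhood $P\subseteq F^2\times Z(F)$ of this point they lie in $\lambda(1+4\varpi\mathfrak o)$ and $\kappa(1+4\varpi\mathfrak o)$, so by Lemma~\ref{lem:squares} they equal $\lambda\alpha_1^2$ and $\kappa\alpha_2^2$ with continuous $\alpha_1,\alpha_2\colon P\to\mathfrak o^\times$. Put
\[
s'=\alpha_1\Bigl(s+\frac{w_0(z)}{2x_1}\,t\Bigr),\qquad t'=\alpha_2t .
\]
Then $g=Q(s',t')$. At each point of $P$ the map $(s,t)\mapsto(s',t')$ is linear with determinant $\alpha_1\alpha_2$ of absolute value $1$, so it preserves Haar measure. These maps and their inverses depend continuously on the point, so they form a homeomorphism of $P\times F^2$, and the preimage of $P\times\Lambda$ is compact and open. Its indicator function $h_0$ lies in $C_c^\infty(M)$, and by Fubini's theorem $g_*(h_0\,dm)=\operatorname{vol}(P)\,Q_*(\mathbf 1_\Lambda\,ds\,dt)$ with $\operatorname{vol}(P)>0$.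
\end{proof}

Split forms will produce $v(u)$, and anisotropic forms the functions on $G$. For the latter we recall from local class field theory that for each quadratic extension $E/F$ the norm group $N(E^\times)$ has index $2$ in $F^\times$, and that the characters $\chi_E\colon F^\times\to\{\pm1\}$ with kernel $N(E^\times)$ are all the nontrivial characters of $G$.

\begin{proposition}\label{prop:lower}
The stalk of $g_*\mathcal M_c(M)$ at $0$ contains $\mathcal E$.
\end{proposition}

\begin{proof}
We apply Lemma~\ref{lem:diagonal} in the two cases for $d=-\kappa/\lambda$.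

Suppose $d=y^2$ is a square. Then $Q=\sigma\tau$ in the linear coordinates $\sigma=\lambda(s-yt)$, $\tau=s+yt$, and $ds\,dt$ is a positive multiple of $d\sigma\,d\tau$. With $\Lambda=\{|\sigma|\le1,\ |\tau|\le1\}$, formula \eqref{eq:node} shows that the stalk contains $(v(u)+1)\,du$.

Suppose $d$ is not a square. Let $E=F(\sqrt d)$, identify $(s,t)$ with $e=s+t\sqrt d$, and let $N\colon E\to F$ be the norm. Then $Q=\lambda(s^2-dt^2)=\lambda N(e)$. Take for $\Lambda$ the ring of integers of $E$, which is $\{e:|N(e)|\le1\}$. Multiplication by $e$ scales $ds\,dt$ by $|N(e)|$, so $d^\times e=|N(e)|^{-1}ds\,dt$ is a Haar measure on $E^\times$; likewise $d^\times u=|u|^{-1}du$ on $F^\times$. The homomorphism $N\colon E^\times\to F^\times$ is proper, since the sets $q^{-j}\le|N(e)|\le q^j$ are compact, and its image contains $F^{\times2}$, hence is open. So $N_*(d^\times e)$ is a nonzero invariant Radon measure on the group $N(E^\times)$, and equals $c\,\mathbf 1_{N(E^\times)}\,d^\times u$ with $c>0$. Consequently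
\[
N_*(\mathbf 1_\Lambda\,ds\,dt)=|u|\,\mathbf 1_{\mathfrak o}(u)\,N_*(d^\times e)=c\,\mathbf 1_{\mathfrak o\cap N(E^\times)}\,du ,
\]
the point $e=0$ having measure zero. Multiplying by $\lambda$, we see that the stalk contains the germ of $\mathbf 1_{\lambda N(E^\times)}\,du$.

Every pair $(E,\lambda)$ occurs: for $E=F(\sqrt d)$ take $\kappa=-d\lambda$. For $\lambda\notin N(E^\times)$ the sum and the difference of $\mathbf 1_{N(E^\times)}$ and $\mathbf 1_{\lambda N(E^\times)}$ are $1$ and $\chi_E$. So the stalk contains $\chi\,du$ for every character $\chi$ of the finite abelian group $G$. The characters span the functions on $G$, and $v=(v+1)-1$.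
\end{proof}

Propositions~\ref{prop:reduction}, \ref{prop:upper} and~\ref{prop:lower}, together with $\dim\mathcal E=4/|2|+1$, prove Theorem~\ref{thm:family}(1).

\section{Failure of Thom's condition}\label{sec:thom}

Part (2) of both theorems follows from one statement. The morphism \eqref{eq:family} is defined by the same formula over any field.

\begin{proposition}\label{prop:nothom}
Let $L$ be a field of characteristic $0$, let $Z,B$ be smooth varieties over $L$ with $\dim Z=1$, and let $w$ be a regular function on $Z\times B$. Let $W\subseteq(Z\times B)_{\bar L}$ be closed and irreducible, with $w|_W=0$ and $d_Zw$ not identically $0$ on $W$. Let $\beta_*\in B(\bar L)$, and let $C\subseteq W\cap(Z\times\{\beta_*\})$ be an irreducible closed curve. If $X'\subseteq\mathbb A^4\times Z\times B$ is an open subvariety meeting $\{0\}\times C$, then $\varphi_w|_{X'}$ has no Thom stratification over $L$.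
\end{proposition}

Theorem~\ref{thm:family}(2) is the case $L=K$, $X'=\mathbb A^4\times Z\times B$, with $C$ a one-dimensional irreducible component of $W\cap(Z\times\{\beta_*\})$. Theorem~\ref{thm:main}(2) is the case $Z=\mathbb A^1$, $B=\mathbb A^2$, $w=a+bz$, $W=\{a+bz=0\}$, $\beta_*=0$ and $C=Z\times\{0\}$, for which $\{0\}\times C=\ell$.

Write $\phi=\varphi_w|_{X'}$ and let $f$ be its first component. At a point $(x_1,x_2,s,t,z,\beta)$, the kernel of $d\phi$ consists of the vectors in $H=\bar L^4\oplus T_zZ$, the tangent space to the fiber over $\beta$, that are killed by the restriction of $df$,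
\begin{equation}\label{eq:form}
\xi=s^2dx_1+t^2dx_2+st\,d_Zw+(2x_1s+wt)\,ds+(2x_2t+ws)\,dt .
\end{equation}
We do not know the strata, and the only one we can identify is the dense one. The plan is to use Condition $A_\phi$ against the dense stratum to bound the kernel of the unknown stratum through a point $p$ of $\{s=t=0\}$: this kernel lies in every limit at $p$ of the hyperplanes $\ker\xi$. Formula \eqref{eq:form} shows which $p$ to choose. The first three terms are quadratic in $(s,t)$ and the last two are linear, with matrix $\left(\begin{smallmatrix}2x_1&w\\ w&2x_2\end{smallmatrix}\right)$. Where this matrix is invertible the linear terms dominate, and over $\mathbb C$ all limits of the line spanned by $\xi$ lie in the span of $ds$ and $dt$. Where the matrix is zero, that is, for $x_1=x_2=w=0$, the quadratic terms become visible.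

\begin{proof}[Proof of Proposition~\ref{prop:nothom}]
Suppose $\phi$ has a Thom stratification over $L$. Closures of subsets of $X'$ are taken in $X'$. The irreducible set $W$ lies in a connected component $Z_0\times B_0$ of $(Z\times B)_{\bar L}$, and $\dim Z_0=1$ because $Z_0\times\{\beta_*\}$ contains $C$. The set $X_0=X'\cap(\mathbb A^4\times Z_0\times B_0)$ is a nonempty open subset of the irreducible variety $\mathbb A^4\times Z_0\times B_0$. Put $Y_0=\mathbb A^1\times B_0$ and $X^\circ=X_0\cap\{(s,t)\ne(0,0)\}$.

\emph{The dense stratum.} Let $U$ be a stratum with $U\cap X_0$ open and dense in $X_0$ (Lemma~\ref{lem:dense}). The map $\varphi_w\colon\mathbb A^4\times Z_0\times B_0\to Y_0$ is onto, since $\varphi_w(u,0,1,0,z,\beta)=(u,\beta)$, so $\phi(U\cap X_0)$ is dense in $Y_0$. The stratum $\phi(U)$ is locally closed, so $\phi(U)\cap Y_0$ is open in $Y_0$. As $\phi|_U\colon U\to\phi(U)$ is smooth, $d\phi$ is surjective at the points of $U\cap X_0$. Where $s=t=0$ we have $df=0$, because $f\in(s,t)^2$, and $d\phi$ is not surjective. Hence $U\cap X_0\subseteq X^\circ$.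

On $X^\circ$ the form $\xi$ is nonzero, as one of $s^2,t^2$ is nonzero. So $x\mapsto\ker d\phi_x=\ker\xi$ is a regular section $\gamma$ of $\mathrm{Gr}_4(TX')$ over $X^\circ$, and it agrees with $\gamma_U$ on $U\cap X_0$. Let $\Gamma=\overline{\gamma_U(U)}$. Since $\gamma$ is continuous and $U\cap X_0$ is dense in $X^\circ$, we have $\gamma(X^\circ)\subseteq\Gamma$. This allows us to compute limits along curves in $X^\circ$ without knowing $U$.

\emph{The stratum $T$.} The set $W'=(\{0\}\times W)\cap X'$ is open in $\{0\}\times W$ and nonempty, since $X'$ meets $\{0\}\times C$. So $W'$ is irreducible, and the locus $d_Zw\ne0$ is open and nonempty in it. Let $T$ be a stratum with $T\cap W'$ dense in $W'$, and choose $p=(0,0,0,0,z,\beta)\in T\cap W'$ with $d_Zw\ne0$ at $(z,\beta)$. Then $p\in X_0\setminus X^\circ$, so $p\notin U$ and $T\ne U$. Also $p\in X_0\subseteq\overline U$, so $T\subseteq\overline U$.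

\emph{Claim: $k_T=0$.} Keep $(z,\beta)$ fixed, so that $w(z,\beta)=0$ and the space $H$ does not change, and let $(x_1,x_2,s,t)$ move along the five curves below. The second column is $\xi$, computed from \eqref{eq:form}. The third is $\xi_\varepsilon=\varepsilon^{-j}\xi$, where $\varepsilon^j$ is the largest power dividing $\xi$.
\[
\begin{array}{c|c|c|c}
(x_1,x_2,s,t)&\xi&\xi_\varepsilon&\xi_0\\ \hline
(0,0,\varepsilon,0)&\varepsilon^2dx_1&dx_1&dx_1\\
(0,0,0,\varepsilon)&\varepsilon^2dx_2&dx_2&dx_2\\
(0,0,\varepsilon,\varepsilon)&\varepsilon^2(dx_1+dx_2+d_Zw)&dx_1+dx_2+d_Zw&dx_1+dx_2+d_Zw\\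
(\varepsilon,0,\varepsilon^2,0)&\varepsilon^4dx_1+2\varepsilon^3ds&\varepsilon\,dx_1+2\,ds&2\,ds\\
(0,\varepsilon,0,\varepsilon^2)&\varepsilon^4dx_2+2\varepsilon^3dt&\varepsilon\,dx_2+2\,dt&2\,dt
\end{array}
\]
Let $c(\varepsilon)$ be one of these curves, so that $c(0)=p$. The set $J=c^{-1}(X_0)$ is an open neighborhood of $0$ in $\mathbb A^1$, and $c(\varepsilon)\in X^\circ$ for $\varepsilon\in J\setminus\{0\}$. The form $\xi_\varepsilon$ on $H$ is polynomial in $\varepsilon$ and never zero, so $\varepsilon\mapsto(c(\varepsilon),\ker\xi_\varepsilon)$ is a morphism $J\to\mathrm{Gr}_4(TX')$. It maps $J\setminus\{0\}$ into $\gamma(X^\circ)\subseteq\Gamma$, and $\Gamma$ is closed, so $(p,\ker\xi_0)\in\Gamma$. Condition $A_\phi$ for the pair $T\subseteq\overline U$ shows that $\ker d(\phi|_T)_p$ lies in $H$ and is killed by the five forms $\xi_0$, hence by $dx_1$, $dx_2$, $ds$, $dt$ and $d_Zw$. Since $T_zZ$ is a line and $d_Zw\ne0$, the common kernel of these forms in $H$ is $0$. So $k_T=\dim\ker d(\phi|_T)_p=0$.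

\emph{The contradiction.} The set $C'=(\{0\}\times C)\cap X'$ is an irreducible curve, $\phi$ takes the constant value $(0,\beta_*)$ on it, and $C'\subseteq W'\subseteq\overline{T\cap W'}\subseteq\overline T$. Lemma~\ref{lem:curve} gives $k_T\ge1$, contradicting the claim.
\end{proof}

This completes the proofs of Theorems~\ref{thm:main} and~\ref{thm:family}. We close with two remarks on the hypotheses.

\begin{remark}\label{rem:monomial}
The third curve is where $st\notin(s^2,t^2)$ is used: because $s^2,t^2,st$ are linearly independent, the quadratic part of \eqref{eq:form} spans $dx_1$, $dx_2$ and $d_Zw$ as $(s,t)$ varies. Suppose we replace $st$ by $s^2$, so that $f=(x_1+w)s^2+x_2t^2$. The regular substitution $x_1\mapsto x_1-w$ then removes $w$ altogether, and the five limit forms become $dx_1+d_Zw$, $dx_2$, their sum, $2\,ds$ and $2\,dt$, whose common kernel in $H$ is a line. If instead we replace $st$ by $s$, which does not satisfy $|s|\le\max(|s^2|,|t^2|)$ near the origin, then the shift of $x_1$ needed in Lemma~\ref{lem:absorb} is $\delta/s$, which is unbounded, and the proof of that lemma breaks down.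
\end{remark}

\begin{remark}\label{rem:dimension}
The hypotheses of Proposition~\ref{prop:nothom} force $\dim B\ge2$, so that the target has dimension at least $3$. Indeed, $C=Z_0\times\{\beta_*\}$ because $Z_0$ is an irreducible curve, and $w$ vanishes on $C$, so $d_Zw=0$ along $C$. Hence $W\ne C$ and $\dim W\ge2$. On the other hand $w$ is not identically $0$ on $Z_0\times B_0$, since $d_Zw$ is not, so $W$ is a proper closed subset of $Z_0\times B_0$ and $\dim W\le\dim B_0$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{AAC}
Avraham Aizenbud, Nir Avni, and Shachar Carmeli,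
\emph{Push-forward of smooth measures and strong Thom stratifications},
arXiv:2512.24034 (2025).

\bibitem{Hir}
Hironaka, 1976, \S 5.

\end{thebibliography}
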